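\title{Sumsets $f(b_1)+b_2$ with superlinear $f$ in sets of positive density}

\begin{abstract}
We show that there is an increasing function $f:\mathbb N\to\mathbb N$ with $f(n)/n\to\infty$ such that every set $A\subseteq\mathbb N$ of positive upper Banach density contains $\{f(b_1)+b_2+t: b_1,b_2\in B,\ b_1<b_2\}$ for some infinite set $B$ and some integer $t$. One example is $f(n)=n+\lfloor\sqrt n\rfloor^3$, with $t\in\{0,1\}$. This gives an affirmative answer to a question from a paper of Ackelsberg. More generally, one may take $f(n)=qn+g(n)$, where $g$ is nondecreasing and constant on longer and longer intervals, with $t\in\{0,1,\dots,q\}$, and no smaller set of shifts suffices. Such $f$ exist with arbitrarily slow and arbitrarily fast superlinear growth, and so do functions $f$ for which the property fails.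
\end{abstract}

\section{The question and the results}\label{sec:intro}

Throughout, $\mathbb N$ is the set of positive integers. For $f:\mathbb N\to\mathbb N$, $B\subseteq\mathbb N$ and $t\in\mathbb Z$ we write
\[
f(B)\oplus B+t=\{f(b_1)+b_2+t:\ b_1,b_2\in B,\ b_1<b_2\}.
\]
The \emph{natural density} of $A\subseteq\mathbb N$ is $d(A)=\lim_{N\to\infty}|A\cap\{1,\dots,N\}|/N$ when this limit exists; replacing the limit by $\liminf$ or $\limsup$ gives the lower and upper densities. The \emph{upper Banach density}
\[
d^*(A)=\limsup_{N\to\infty}\ \sup_{M\ge0}\ \frac{|A\cap\{M+1,\dots,M+N\}|}{N}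
\]
measures $A$ in the long intervals where it is densest, wherever these lie. Taking $M=0$ shows that $d^*(A)$ is at least the upper density, so $d^*(A)>0$ is the weakest of the four positivity conditions.

Kra, Moreira, Richter and Robertson proved that every $A\subseteq\mathbb N$ of positive density contains $\{b_1+b_2+t:b_1,b_2\in B,\ b_1\neq b_2\}$ for some infinite $B\subseteq\mathbb N$ and some $t\in\mathbb Z$. This is the case $f(n)=n$ of the pattern above. The shift cannot be dropped: an infinite $B$ has two elements of the same parity, so for the set of odd numbers $t$ must be odd. For polynomials of higher degree the picture is different. It is known that for every integer-valued $P\in\mathbb Q[x]$ with $\deg P\ge2$ and every $\varepsilon>0$ there is a set $A\subseteq\mathbb N$ of additive upper Banach density at least $1-\varepsilon$ that contains no set $\{P(b_1)+b_2+t:b_1,b_2\in B,\ b_1<b_2\}$ with $B$ infinite and $t\in\mathbb Z$. The following question comes from \cite{Ack}.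

\medskip
\noindent\textbf{Question.} \emph{Is there an increasing function $f:\mathbb N\to\mathbb N$ with $f(n)/n\to\infty$ such that for every $A\subseteq\mathbb N$ with $d(A)>0$ there are an infinite set $B\subseteq\mathbb N$ and $t\in\mathbb Z$ with $f(B)\oplus B+t\subseteq A$?}
\medskip

We read $d(A)>0$ as saying that the natural density exists and is positive; the answer will not depend on this reading.

The polynomial examples suggest that superlinear growth is itself an obstruction, and that the answer is no. The shape of the pattern points the other way. Since $b_1<b_2$ and $B$ may be as sparse as we like, $b_2$ can be taken far larger than $f(b_1)$, so that $f(b_1)+t$ is a small perturbation of $b_2$ however fast $f$ grows. What should matter is the arithmetic of $f(b_1)$ relative to that of $b_2$. Our results confirm the second view.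

Call $g:\mathbb N\to\mathbb Z_{\ge0}$ a \emph{step function} if it is nondecreasing and $\mathbb N$ is partitioned into consecutive finite intervals $J_1,J_2,\dots$, the \emph{steps}, such that $|J_i|\to\infty$ and $g$ is constant on each $J_i$. For an integer $q\ge1$ the function $f(n)=qn+g(n)$ is strictly increasing; it is affine with slope $q$ on each step, and any superlinear growth comes from the jumps between steps.

\begin{theorem}\label{thm:main}
Let $q\ge1$ be an integer, let $g$ be a step function and let $f(n)=qn+g(n)$. If $A\subseteq\mathbb N$ has $d^*(A)>0$, then there are $t\in\{0,1,\dots,q\}$ and an infinite set $B\subseteq\mathbb N$ with $f(b_1)+b_2+t\in A$ for all $b_1<b_2$ in $B$.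
\end{theorem}

\begin{corollary}\label{cor:answer}
The answer to the Question is yes, whether $d(A)>0$ refers to natural, lower, upper or upper Banach density. The function $f(n)=n+\lfloor\sqrt n\rfloor^3$ has the required property, and one can always take $t\in\{0,1\}$.
\end{corollary}

\begin{proof}
The function $g(n)=\lfloor\sqrt n\rfloor^3$ is nondecreasing and constant on the intervals $[s^2,(s+1)^2)$, which contain $2s+1$ integers, so it is a step function. Moreover $f(n)/n\ge(\sqrt n-1)^3/n\to\infty$. Apply Theorem~\ref{thm:main} with $q=1$.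
\end{proof}

The choice $q=1$, $g=0$ in Theorem~\ref{thm:main} gives the pattern $b_1+b_2+t$ with $t\in\{0,1\}$. The choice $f(n)=n+\lfloor\sqrt n\rfloor^4$ gives a function with $f(n)/n^2\to1$ for which the conclusion holds for all $A$ with $d^*(A)>0$, whereas for the polynomial $n^2$ it does not. Three further statements delimit the theorem.

\begin{proposition}[Any growth rate is possible]\label{prop:growth}
If $w(n)\to\infty$, then some $f$ as in Theorem~\ref{thm:main} has $f(n)/n\to\infty$ and $f(n)\le w(n)n$ for all large $n$. If $h:\mathbb N\to\mathbb N$ is arbitrary, then some such $f$ has $f\ge h$ and $f(n)/n\to\infty$.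
\end{proposition}

\begin{proposition}[The set of shifts is optimal]\label{prop:shifts}
For every $f$ as in Theorem~\ref{thm:main} and every residue class $\tau$ modulo $q+1$ there is $A\subseteq\mathbb N$ with $d^*(A)=\frac1{q+1}$ such that $f(B)\oplus B+t\subseteq A$ with $B$ infinite forces $t\equiv\tau\pmod{q+1}$. Hence no set of fewer than $q+1$ shifts suffices in Theorem~\ref{thm:main}.
\end{proposition}

\begin{proposition}[Growth alone never suffices]\label{prop:bad}
Let $f:\mathbb N\to\mathbb N$ be such that for every $m\in\mathbb N$ one has $f(n)\equiv-n\pmod m$ for all large $n$. Then for every $\varepsilon>0$ there is $A\subseteq\mathbb N$ whose natural density exists and exceeds $1-\varepsilon$, such that $f(B)\oplus B+t\not\subseteq A$ for every infinite $B\subseteq\mathbb N$ and every $t\in\mathbb Z$. Increasing functions $f$ of this kind with $f(n)/n\to\infty$ exist with arbitrarily slow and with arbitrarily fast growth, in the sense of Proposition~\ref{prop:growth}.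
\end{proposition}

Section~\ref{sec:model} treats two model cases of Theorem~\ref{thm:main} by hand, Sections~\ref{sec:orbits}--\ref{sec:diagonal} prove it, and Section~\ref{sec:complements} proves the three propositions. We write $\mathbb T=\mathbb R/\mathbb Z$ and $e(\theta)=e^{2\pi i\theta}$, and $g_i$ denotes the value of $g$ on $J_i$.

\section{Periodic sets and rotations}\label{sec:model}

\begin{example}[Periodic sets]\label{ex:periodic}
Let $A=\{n:n\bmod m\in S\}$ with $\emptyset\ne S\subseteq\mathbb Z/m\mathbb Z$. By the pigeonhole principle there is a class $\gamma$ with $g_i\equiv\gamma\pmod m$ for infinitely many $i$. All but finitely many steps have length at least $m$ and meet every class, so for \emph{any} class $v$ there is an infinite set $B$ of integers $b\equiv v$ with $g(b)\equiv\gamma$. For $b_1<b_2$ in $B$,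
\[
f(b_1)+b_2+t=qb_1+g(b_1)+b_2+t\equiv(q+1)v+\gamma+t\pmod m .
\]
Every integer has the form $(q+1)v+t$ with $0\le t\le q$, so $v$ and $t$ can be chosen to put the right-hand side in $S$. For instance, let $f(n)=n+\lfloor\sqrt n\rfloor^3$ and $A=\{n\equiv5\bmod 6\}$. The steps with $\lfloor\sqrt n\rfloor=6j$ give $\gamma=0$, and $2v+t\equiv5$ is solved by $v=2$, $t=1$. For $b=36j^2+2$ we have $\lfloor\sqrt b\rfloor=6j$ and $f(b)=b+216j^3\equiv2$, so $B=\{36j^2+2:j\ge1\}$ has $f(b_1)+b_2+1\equiv5\pmod6$.
\end{example}

\begin{example}[Irrational rotations]\label{ex:rotation}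
Let $\alpha\in\mathbb T$ be irrational, let $I\subseteq\mathbb T$ be a nonempty open arc and let $A=\{n:n\alpha\in I\}$. By compactness $g_i\alpha\to\gamma$ along a sequence of steps. Multiplication by $q+1$ maps $\mathbb T$ onto itself, so there is $v$ with $(q+1)v+\gamma\in I$; choose $\eta>0$ so that $I$ contains all points within $(q+2)\eta$ of $(q+1)v+\gamma$. For large $L$ the set $\{0,\alpha,\dots,(L-1)\alpha\}$ and all its translates are $\eta$-dense. Hence all late steps $J_i$ of the sequence contain some $b$ with $b\alpha$ within $\eta$ of $v$, and have $g_i\alpha$ within $\eta$ of $\gamma$. Let $B$ consist of these $b$. Then $(f(b_1)+b_2)\alpha=qb_1\alpha+g(b_1)\alpha+b_2\alpha$ is within $(q+2)\eta$ of $(q+1)v+\gamma$, so $f(B)\oplus B\subseteq A$.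
\end{example}

In both examples $A$ is read off from the orbit of an element $\alpha$ generating a dense subgroup of a compact abelian group $K$ (in the first, $\alpha=1$ in $\mathbb Z/m\mathbb Z$). All elements of $B$ sit near one point $v\in K$, and all sums sit near $(q+1)v+\gamma+t\alpha$. The translation $\gamma$ comes from $g$. It is produced by compactness and need not be controlled, which is why the size of $g$ is irrelevant. The point $v$ is free because the steps are long, and the shifts $t$ compensate for the possible failure of $v\mapsto(q+1)v$ to be onto.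

For a general set $A$ three difficulties appear. First, $A$ may be dense only in sparse intervals, and since $f(\min B)+b+t\in A$ for all other $b\in B$, the set $B$ must stay within bounded distance of $A$; so $A$ dictates where we work, and we need windows there that fit inside single steps. Second, $A$ is not determined by a rotation, and we must show that the part of $A$ that no rotation sees averages out. Third, the arc $I$ is replaced by a set that is only measurable, so being near $(q+1)v+\gamma+t\alpha$ is no longer enough. Section~\ref{sec:averages} deals with the first two points and Section~\ref{sec:diagonal} with the third.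

\section{From sumsets to orbits}\label{sec:orbits}

Fix $q$, $g$, $f$ and $A$ as in Theorem~\ref{thm:main}. Let $X=\{0,1\}^{\mathbb Z}$ with the product topology, a compact metrizable space, and let $T:X\to X$ be the shift homeomorphism $(Tx)(n)=x(n+1)$. Put $E=\{x:x(0)=1\}$, so that $1_E(T^jx)=x(j)$, and let $a\in X$ be the indicator function of $A$, which vanishes on the nonpositive integers. A \emph{cylinder of radius $\ell$} is a set $\{u\in X:u(j)=\xi(j)\text{ for }|j|\le\ell\}$ with $\xi\in\{0,1\}^{[-\ell,\ell]}$. Cylinders are clopen and form a countable base $\mathcal U$ of the topology.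

The inclusion $f(B)\oplus B+t\subseteq A$ says that $(T^{b_2}a)(f(b_1)+t)=1$ for all $b_1<b_2$ in $B$. If $x$ is a limit of $T^{b}a$ along a subsequence of $B$, then $x(f(b_1)+t)=1$ for every $b_1\in B$. So each $b$ in the subsequence has two roles with respect to the single point $x$: the point $T^ba$ is close to $x$, and $x(f(b)+t)=1$. Conversely, such an $x$ produces $B$.

\begin{lemma}\label{lem:reduction}
Let $x\in X$ and $t\in\mathbb Z$. Suppose that for every $U\in\mathcal U$ containing $x$ there are arbitrarily large $b\in\mathbb N$ with $T^ba\in U$ and $x(f(b)+t)=1$. Then there is an infinite $B\subseteq\mathbb N$ with $f(B)\oplus B+t\subseteq A$.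
\end{lemma}

\begin{proof}
Choose $b_1$ with $x(f(b_1)+t)=1$. Given $b_1<\dots<b_j$ with $x(f(b_i)+t)=1$ for all $i\le j$, let $\ell=\max_{i\le j}|f(b_i)+t|$ and let $U$ be the cylinder of radius $\ell$ containing $x$. Choose $b_{j+1}>b_j$ with $T^{b_{j+1}}a\in U$ and $x(f(b_{j+1})+t)=1$. For $i\le j$ we get $a(b_{j+1}+f(b_i)+t)=x(f(b_i)+t)=1$, that is, $f(b_i)+b_{j+1}+t\in A$. Take $B=\{b_1,b_2,\dots\}$.
\end{proof}

We shall find $x$ as a random point, drawn from a measure that describes the statistics of $A$ in intervals where it is dense. Let
\[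
Y=\bigcap_{N\ge1}\overline{\{T^na:n\ge N\}} .
\]
Thus $z\in Y$ if and only if for every $\ell$ there are arbitrarily large $M$ with $a(M+j)=z(j)$ for $|j|\le\ell$. Recall that a $T$-invariant Borel probability measure $\mu$ is \emph{ergodic} if every $h\in L^2(\mu)$ with $h\circ T=h$ a.e.\ is a.e.\ constant. We use two standard theorems. \emph{Ergodic decomposition}: every $T$-invariant Borel probability measure $\mu'$ on $X$ is an average of ergodic ones, $\mu'(C)=\int\mu(C)\,d\lambda(\mu)$ for all Borel $C$, with $\lambda$ a probability measure on the ergodic measures. \emph{Birkhoff's theorem}: if $\mu$ is ergodic and $h\in L^1(\mu)$, then $\frac1N\sum_{n<N}h(T^nz)\to\int h\,d\mu$ for $\mu$-a.e.\ $z$. Here and below $n<N$ means $0\le n<N$.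

\begin{lemma}\label{lem:measure}
There is an ergodic $T$-invariant Borel probability measure $\mu$ on $X$ with $\mu(Y)=1$ and $\mu(E)>0$.
\end{lemma}

\begin{proof}
Since $d^*(A)>0$, there are $\delta>0$ and intervals $Q_k\subseteq\mathbb N$ with $|Q_k|\to\infty$ and $|A\cap Q_k|\ge\delta|Q_k|$. Delete the first $\lfloor\sqrt{|Q_k|}\rfloor$ points of $Q_k$. The new intervals, still called $Q_k$, satisfy $|Q_k|\to\infty$, $\min Q_k\to\infty$, and $|A\cap Q_k|\ge\frac\delta2|Q_k|$ for large $k$. Let $\mu_k=|Q_k|^{-1}\sum_{n\in Q_k}\delta_{T^na}$ and let $\mu'$ be a weak* limit of a subsequence. For $h\in C(X)$ we have $|\int h\circ T\,d\mu_k-\int h\,d\mu_k|\le2\|h\|_\infty/|Q_k|$, so $\mu'$ is $T$-invariant. Since $1_E$ is continuous and $\mu_k(E)=|A\cap Q_k|/|Q_k|$, we get $\mu'(E)\ge\delta/2$. The closed set $\overline{\{T^na:n\ge N\}}$ has $\mu_k$-measure $1$ once $\min Q_k\ge N$, and a closed set of full measure for all late $\mu_k$ has full measure for the weak* limit. Hence $\mu'(Y)=1$. In the ergodic decomposition of $\mu'$, almost every $\mu$ has $\mu(Y)=1$, and the $\mu$ with $\mu(E)>0$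 have positive $\lambda$-measure.
\end{proof}

This is the only place where $d^*(A)>0$ is used. Fix such a $\mu$.

\section{The Kronecker factor}\label{sec:kronecker}

We now attach to $(X,\mu,T)$ the compact group that plays the part of $\mathbb Z/m\mathbb Z$ and $\mathbb T$ in Section~\ref{sec:model}. In those examples the characters of the group, composed with the orbit, are multiplied by a constant at each time step. So we build the group from the eigenfunctions of $T$.

Call $\theta\in\mathbb T$ an \emph{eigenvalue} if there is a nonzero $\psi\in L^2(\mu)$, an \emph{eigenfunction}, with $\psi\circ T=e(\theta)\psi$ a.e., and let $\Lambda$ be the set of eigenvalues. If $\psi$ is an eigenfunction then $|\psi|$ is invariant, hence constant by ergodicity. If $\psi,\psi'$ have the same eigenvalue then $\psi\overline{\psi'}$ is invariant, so eigenspaces are one-dimensional. Products and conjugates of eigenfunctions are eigenfunctions, so $\Lambda$ is a subgroup of $\mathbb T$. Eigenfunctions with distinct eigenvalues are orthogonal because $G\mapsto G\circ T$ is unitary, and $L^2(\mu)$ is separable,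 so $\Lambda$ is countable.

Let $K=\mathrm{Hom}(\Lambda,\mathbb T)$, a closed subgroup of $\mathbb T^\Lambda$ and hence a compact metrizable abelian group, written additively. Let $m$ be its Haar measure, the unique translation-invariant Borel probability measure; it is positive on nonempty open sets, since finitely many translates of such a set cover $K$. For $\theta\in\Lambda$ let $\chi_\theta(v)=e(v(\theta))$, a continuous character of $K$; then $\chi_\theta\chi_{\theta'}=\chi_{\theta+\theta'}$ and $\chi_{q\theta}(v)=\chi_\theta(qv)$. Let $\alpha\in K$ be the inclusion $\Lambda\hookrightarrow\mathbb T$, so that $\chi_\theta(\alpha)=e(\theta)$.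

\begin{lemma}\label{lem:kronecker}
\begin{enumerate}
\item[(i)] The span of the $\chi_\theta$, $\theta\in\Lambda$, is dense in $C(K)$ and in $L^2(m)$, and $\int\chi_\theta\,dm=0$ for $\theta\ne0$.
\item[(ii)] The subgroup $\mathbb Z\alpha$ is dense in $K$.
\item[(iii)] There is a Borel map $\pi:X\to K$ with $\pi_*\mu=m$ such that, for each $\theta\in\Lambda$, the function $\psi_\theta=\chi_\theta\circ\pi$ is an eigenfunction with eigenvalue $\theta$.
\end{enumerate}
\end{lemma}

\begin{proof}
(i) The $\chi_\theta$ separate the points of $K$, include the constant $1$, and are closed under products and conjugation, so the Stone--Weierstrass theorem gives density in $C(K)$, which is dense in $L^2(m)$. Translation invariance gives $\int\chi_\theta\,dm=e(\theta)\int\chi_\theta\,dm$, and $e(\theta)\ne1$ for $\theta\neq0$.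

(ii) For $\theta\ne0$, summing a geometric series gives $\frac1N\sum_{n<N}\chi_\theta(n\alpha)=\frac1N\sum_{n<N}e(n\theta)\to0$. By (i), $\frac1N\sum_{n<N}h(n\alpha)\to\int h\,dm$ for all $h\in C(K)$. If $\mathbb Z\alpha$ were not dense, a nonzero continuous $h\ge0$ vanishing on $\mathbb Z\alpha$ would have $\int h\,dm>0$ and all averages $0$.

(iii) Choose Borel eigenfunctions $\psi'_\theta$ with $|\psi'_\theta|=1$ everywhere. Since eigenspaces are one-dimensional, $\psi'_\theta\psi'_{\theta'}=c(\theta,\theta')\psi'_{\theta+\theta'}$ a.e.\ for constants $c(\theta,\theta')$. Let $X_0$ be the Borel set of full measure where these countably many relations all hold, and fix $x_0\in X_0$. Dividing each relation at $x\in X_0$ by the same relation at $x_0$ removes the constant, so $\theta\mapsto\psi'_\theta(x)/\psi'_\theta(x_0)$ is multiplicative. Define $\pi(x)\in K$ by $e(\pi(x)(\theta))=\psi'_\theta(x)/\psi'_\theta(x_0)$ for $x\in X_0$, and $\pi(x)=0$ otherwise. Each coordinate of $\pi$ is Borel, so $\pi$ is Borel, and $\psi_\theta$ is a.e.\ a unimodular multiple of $\psi'_\theta$. For $\theta\ne0$,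 $\psi_\theta$ is orthogonal to the constants, so $\int\chi_\theta\,d\pi_*\mu=0=\int\chi_\theta\,dm$. By (i), $\pi_*\mu=m$.
\end{proof}

The relations $\psi_\theta\circ T=e(\theta)\psi_\theta$ say that $\pi(Tx)=\pi(x)+\alpha$ a.e.: the map $\pi$ carries $T$ to the rotation by $\alpha$. The system $(K,m,+\alpha)$ is the \emph{Kronecker factor}.

The shadow of $E$ on $K$ is defined as follows. For a Borel set $C\subseteq X$ the measure $\pi_*(\mu|_C)$ is at most $\pi_*\mu=m$, so it has a Borel density with respect to $m$, with values in $[0,1]$ and integral $\mu(C)$. Let $p:K\to[0,1]$ be this density for $C=E$. One may think of $p(v)$ as the probability that $x\in E$ given $\pi(x)=v$; it replaces $1_S$ and $1_I$ of Section~\ref{sec:model}. We have $\int p\,dm=\mu(E)>0$, and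
\begin{equation}\label{eq:decomp}
1_E=p\circ\pi+G_0\qquad\text{with $G_0$ orthogonal to all eigenfunctions,}
\end{equation}
because $\int1_E\overline{\psi_\theta}\,d\mu=\int\overline{\chi_\theta}\,d\pi_*(\mu|_E)=\int p\,\overline{\chi_\theta}\,dm=\int(p\circ\pi)\overline{\psi_\theta}\,d\mu$.

The next lemma is the source of the shifts $0,\dots,q$.

\begin{lemma}\label{lem:cosets}
The subgroup $H=(q+1)K$ is open, and $K=\bigcup_{t=0}^q(t\alpha+H)$.
\end{lemma}

\begin{proof}
$H$ is a continuous image of $K$, hence closed. The union of the cosets $t\alpha+H$, $0\le t\le q$, is closed and contains $n\alpha$ for every $n\in\mathbb Z$, by division of $n$ by $q+1$. By Lemma~\ref{lem:kronecker}(ii) it equals $K$. The complement of $H$ is then a finite union of closed cosets, so $H$ is open.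
\end{proof}

Openness will be used through the following fact.

\begin{lemma}\label{lem:push}
Let $\Theta:L\to L'$ be a continuous homomorphism of compact metrizable abelian groups with Haar measures $m_L,m_{L'}$, and suppose that $\Theta(L)$ is open. Then $m_L(\Theta^{-1}C)=m_{L'}(C\cap\Theta(L))/m_{L'}(\Theta(L))$ for all Borel $C\subseteq L'$.
\end{lemma}

\begin{proof}
The denominator is positive because $\Theta(L)$ is open. Both sides define Borel probability measures on the compact group $\Theta(L)$ that are invariant under its translations, so both are its Haar measure.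
\end{proof}

\section{Averages along windows}\label{sec:averages}

Lemma~\ref{lem:reduction} asks for integers $b$ with $T^ba\in U$ and $T^{f(b)+t}x\in E$. We shall count such $b$ in windows where two things hold: the orbit of $a$ has the statistics of $\mu$, and $f$ is affine. The point $a$ itself need not be typical for $\mu$, so we first choose a typical point $z\in Y$ and then copy long pieces of it from $a$. Typical has to include the position in $K$, since we want to know where $T^nz$ is jointly with $n\alpha$.

\begin{lemma}\label{lem:generic}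
There is $z\in Y$ such that, for all $U\in\mathcal U$ and $\theta\in\Lambda$,
\begin{equation}\label{eq:generic}
\frac1N\sum_{n<N}1_U(T^nz)\,e(n\theta)\longrightarrow\int_U\chi_\theta\bigl(\pi(u)-\pi(z)\bigr)\,d\mu(u).
\end{equation}
The averages $\frac1N\sum_{N\le n<2N}$ of the same terms have the same limit.
\end{lemma}

\begin{proof}
For $\mu$-a.e.\ $z$ the following countably many statements hold: $z\in Y$; $\psi_\theta(T^nz)=e(n\theta)\psi_\theta(z)$ for all $n\ge0$ and $\theta\in\Lambda$; and, by Birkhoff's theorem, $\frac1N\sum_{n<N}(1_U\psi_\theta)(T^nz)\to\int_U\psi_\theta\,d\mu$ for all $U$ and $\theta$. Dividing the last relation by $\psi_\theta(z)=\chi_\theta(\pi(z))$ gives \eqref{eq:generic}. If $\Sigma_N$ denotes the left side of \eqref{eq:generic}, the average over $N\le n<2N$ is $2\Sigma_{2N}-\Sigma_N$.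
\end{proof}

\begin{lemma}\label{lem:windows}
For each $k\in\mathbb N$ there are integers $M_k\ge k$ and $c_k$, and a set $W_k$ equal to $\{0,\dots,k-1\}$ or to $\{k,\dots,2k-1\}$, such that for all $n\in W_k$:
\begin{enumerate}
\item[(i)] $f(M_k+n)=qn+c_k$;
\item[(ii)] if $U$ is a cylinder of radius $\ell\le k$, then $T^{M_k+n}a\in U$ if and only if $T^nz\in U$.
\end{enumerate}
\end{lemma}

\begin{proof}
Only finitely many steps have length less than $2k$. Since $z\in Y$, we can choose $M_k\ge k$ beyond all of them with $a(M_k+j)=z(j)$ for $-k\le j\le3k$. This gives (ii), since $n+[-\ell,\ell]\subseteq[-k,3k]$ for $0\le n<2k$. The $2k$ integers in $[M_k,M_k+2k)$ meet at most two steps, for a third would force a step of length at least $2k$ to lie strictly inside. If they meet one step, take either half. If they meet two, let $y$ be the first point of the second step. When $y\ge M_k+k$ the half $[M_k,M_k+k)$ lies in the first step, and otherwise the half $[M_k+k,M_k+2k)$ lies in the second. Let $M_k+W_k$ be the half that lies in one step $J_i$, and put $c_k=qM_k+g_i$.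
\end{proof}

We have no control over $c_k$, but $K$ is compact. Fix an infinite set $\mathcal K\subseteq\mathbb N$ and $\gamma\in K$ with
\begin{equation}\label{eq:gamma}
c_k\alpha-q\pi(z)\longrightarrow\gamma\qquad(k\to\infty,\ k\in\mathcal K).
\end{equation}
For $U\in\mathcal U$, $t\in\mathbb Z$ and $G\in L^2(\mu)$ put
\[
S_k^{U,t}G(x)=\frac1k\sum_{n\in W_k}1_U(T^nz)\,G(T^{qn+c_k+t}x).
\]
For $G=1_E$ and $k$ at least the radius of $U$, this is the proportion of $b\in M_k+W_k$ with $T^ba\in U$ and $x(f(b)+t)=1$. As $T$ preserves $\mu$, the triangle inequality gives $\|S_k^{U,t}G\|_2\le\|G\|_2$.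

To treat the term $G_0$ in \eqref{eq:decomp} we recall some spectral theory. For $G\in L^2(\mu)$ there is a finite positive Borel measure $\sigma$ on $\mathbb T$, the \emph{spectral measure} of $G$, with $\hat\sigma(h):=\int e(h\theta)\,d\sigma(\theta)=\langle G\circ T^h,G\rangle$ for $h\in\mathbb Z$. The averages $\frac1N\sum_{h<N}e(-h\theta)\hat\sigma(h)$ tend to $\sigma(\{\theta\})$ by dominated convergence, and to $\|\Pi_\theta G\|_2^2$ by von Neumann's mean ergodic theorem, where $\Pi_\theta$ is the orthogonal projection onto $\{\psi:\psi\circ T=e(\theta)\psi\}$. So $\sigma$ has no atoms if $G$ is orthogonal to all eigenfunctions. \emph{Wiener's lemma} states that $\frac1{2N+1}\sum_{|h|\le N}|\hat\sigma(h)|^2\to\sum_\theta\sigma(\{\theta\})^2$.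

\begin{proposition}\label{prop:limit}
For all $U\in\mathcal U$ and $t\in\mathbb Z$, as $k\to\infty$ in $\mathcal K$, the functions $S_k^{U,t}1_E$ converge in $L^2(\mu)$ to
\[
\Phi_{U,t}(x)=\int_Up\bigl(\pi(x)+q\pi(u)+\gamma+t\alpha\bigr)\,d\mu(u).
\]
\end{proposition}

\begin{proof}
Write $S_k=S_k^{U,t}$. We treat the two terms of \eqref{eq:decomp} separately.

\emph{The term $G_0$.} Let $\sigma$ be its spectral measure. Expanding the square and using $\langle G_0\circ T^j,G_0\circ T^{j'}\rangle=\hat\sigma(j-j')$, we see that $c_k+t$ cancels:
\[
\|S_kG_0\|_2^2\le\frac1{k^2}\sum_{n,n'\in W_k}|\hat\sigma(q(n-n'))|\le\frac1k\sum_{|h|<k}|\hat\sigma(qh)|\le\Bigl(\frac2k\sum_{|h|<qk}|\hat\sigma(h)|^2\Bigr)^{1/2}.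
\]
The second inequality holds because each difference $h$ occurs at most $k$ times. The third is the Cauchy--Schwarz inequality for a sum of fewer than $2k$ terms, followed by enlarging the range of summation. Since $\sigma$ has no atoms, the right side tends to $0$ by Wiener's lemma.

\emph{The term $p\circ\pi$.} For Borel $\phi\in L^2(m)$ let $S\phi(x)=\int_U\phi(\pi(x)+q\pi(u)+\gamma+t\alpha)\,d\mu(u)$. For each fixed $u$, the point $\pi(x)+q\pi(u)+\gamma+t\alpha$ has distribution $m$ when $x$ has distribution $\mu$. So the Cauchy--Schwarz inequality and Fubini's theorem give $\|S\phi\|_{L^2(\mu)}\le\|\phi\|_{L^2(m)}$. Also $\|S_k(\phi\circ\pi)\|_2\le\|\phi\circ\pi\|_2=\|\phi\|_{L^2(m)}$. Both maps are linear in $\phi$, so by Lemma~\ref{lem:kronecker}(i) it suffices to prove $S_k(\phi\circ\pi)\to S\phi$ for $\phi=\chi_\theta$. In that case $\psi_\theta\circ T^j=e(j\theta)\psi_\theta$ a.e., and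
\[
S_k\psi_\theta=\chi_\theta\bigl((c_k+t)\alpha\bigr)\cdot\frac1k\sum_{n\in W_k}1_U(T^nz)\,e(nq\theta)\cdot\psi_\theta .
\]
By \eqref{eq:gamma} the first factor tends to $\chi_\theta(\gamma+q\pi(z)+t\alpha)$. By Lemma~\ref{lem:generic} for the eigenvalue $q\theta$, the second tends to $\int_U\chi_\theta(q\pi(u)-q\pi(z))\,d\mu(u)$, whichever half $W_k$ is. The terms $\pm q\pi(z)$ cancel, and the product converges in $L^2(\mu)$ to $S\chi_\theta$. Finally $Sp=\Phi_{U,t}$.
\end{proof}

\section{Positivity near the diagonal}\label{sec:diagonal}

It remains to find $t$ and many $x$ with $\Phi_{U,t}(x)>0$ for \emph{every} cylinder $U$ containing $x$. As $U$ shrinks to $x$, the variable $u$ is confined near $x$, and one expects the relevant value of $p$ to be the one at $(q+1)\pi(x)+\gamma+t\alpha$, as in Section~\ref{sec:model}. This tells us how to choose $t$ and $x$. By Lemma~\ref{lem:cosets} the cosets $\gamma+t\alpha+H$, $0\le t\le q$, cover $K$, and $\int p\,dm>0$. So we can fix $t\in\{0,\dots,q\}$ such that the Borel set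
\[
P=\{s\in K:p(s+\gamma+t\alpha)>0\}
\]
has $m(P\cap H)>0$. Let $V=\{v\in K:(q+1)v\in P\}$. By Lemma~\ref{lem:push} for the map $v\mapsto(q+1)v$,
\begin{equation}\label{eq:V}
\mu(\pi^{-1}V)=m(V)=m(P\cap H)/m(H)>0 .
\end{equation}

The heuristic cannot be made rigorous by continuity: $\pi$ and $p$ are only measurable, and when $K$ is infinite the diagonal of $K\times K$ is a null set. The remedy is to move off the diagonal in the directions that leave $v+qw$ unchanged: replacing $(v,v)$ by $(v-qh,v+h)$ keeps the value $(q+1)v$.

\begin{lemma}\label{lem:diagonal}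
Let $D\subseteq V$ be a Borel set with $m(D)>0$. Then
\[
Q=\{(v,w)\in D\times D:\ v+qw\in P\}
\]
has $(m\times m)(Q)>0$.
\end{lemma}

\begin{proof}
Let $N=\{(v,h):v\in D,\ v+h\in D,\ v-qh\in D\}$ and $\Psi(h)=m\{v:(v,h)\in N\}$. If $v\in D$ and $(v,h)\notin N$, then $v+h\notin D$ or $v-qh\notin D$, so
\[
m(D)-\Psi(h)\le\|1_D-1_D(\cdot+h)\|_{L^1(m)}+\|1_D-1_D(\cdot-qh)\|_{L^1(m)} .
\]
The right side tends to $0$ as $h\to0$, by continuity of translation in $L^1(m)$ (it holds for continuous functions by uniform continuity, and these are dense in $L^1(m)$). Hence $\Psi>0$ on an open neighborhood of $0$, which has positive measure, and $(m\times m)(N)=\int\Psi\,dm>0$.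

Let $\Theta(v,h)=(v-qh,v+h)$, a continuous endomorphism of $K\times K$. If $(v,h)\in N$, then $\Theta(v,h)\in D\times D$ and $(v-qh)+q(v+h)=(q+1)v\in P$ because $v\in V$. So $N\subseteq\Theta^{-1}Q$. The image of $\Theta$ is $\{(v',w):w-v'\in H\}$: the difference of the coordinates of $\Theta(v,h)$ is $(q+1)h$, and if $w-v'=(q+1)h$ then $(v',w)=\Theta(w-h,h)$. This set is open since $H$ is. By Lemma~\ref{lem:push}, $(m\times m)(\Theta^{-1}Q)>0$ implies $(m\times m)(Q)>0$.
\end{proof}

The openness of $H$ is essential here. In the group $(\mathbb Z/2\mathbb Z)^{\mathbb N}$ with $q=1$, $P=\{0\}$ and $D$ the whole group, we have $2v\in P$ for all $v$, while $\{(v,w):v+w=0\}$ is null.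

\begin{proposition}\label{prop:positive}
For $\mu$-a.e.\ $x\in\pi^{-1}V$ we have $\Phi_{U,t}(x)>0$ for every $U\in\mathcal U$ containing $x$.
\end{proposition}

\begin{proof}
Since $\mathcal U$ is countable, it suffices to fix $U$ and to show that the Borel set $Z=\{x\in U\cap\pi^{-1}V:\Phi_{U,t}(x)=0\}$ is null. The point is that $Z\subseteq U$, so that both $x$ and $u$ may range over $Z$. Let $\zeta$ be the density of $\pi_*(\mu|_Z)$ with respect to $m$. As $p\ge0$,
\begin{align*}
0=\int_Z\Phi_{U,t}\,d\mu&\ge\int_Z\int_Zp\bigl(\pi(x)+q\pi(u)+\gamma+t\alpha\bigr)\,d\mu(u)\,d\mu(x)\\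
&=\iint\zeta(v)\zeta(w)\,p(v+qw+\gamma+t\alpha)\,dm(w)\,dm(v).
\end{align*}
Let $D=\{\zeta>0\}\cap V$. The last integrand is nonnegative, and positive on the set $Q$ of Lemma~\ref{lem:diagonal}. Hence $Q$ is null, and the lemma gives $m(D)=0$. Since $\pi(Z)\subseteq V$, the density $\zeta$ vanishes a.e.\ off $V$, so $\mu(Z)=\int\zeta\,dm=\int_D\zeta\,dm=0$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Enumerate $\mathcal U=\{U_1,U_2,\dots\}$. By Proposition~\ref{prop:limit} there are $k_1<k_2<\cdots$ in $\mathcal K$ with $\|S_{k_j}^{U_i,t}1_E-\Phi_{U_i,t}\|_2\le2^{-j}$ for all $i\le j$. For each $i$ the sum $\sum_j|S_{k_j}^{U_i,t}1_E-\Phi_{U_i,t}|^2$ is integrable, hence finite a.e., so $S_{k_j}^{U,t}1_E(x)\to\Phi_{U,t}(x)$ for a.e.\ $x$ and all $U\in\mathcal U$. By \eqref{eq:V} and Proposition~\ref{prop:positive} there is a point $x$ at which these convergences hold and $\Phi_{U,t}(x)>0$ for every $U\in\mathcal U$ containing $x$.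

Let $U\in\mathcal U$ contain $x$ and have radius $\ell$. For all large $j$, the integer $k=k_j$ satisfies $k\ge\ell$ and $S_k^{U,t}1_E(x)>0$, so there is $n\in W_k$ with $T^nz\in U$ and $x(qn+c_k+t)=1$. By Lemma~\ref{lem:windows}, $b=M_k+n$ satisfies $T^ba\in U$, $x(f(b)+t)=1$ and $b\ge k$. Lemma~\ref{lem:reduction} now gives the set $B$.
\end{proof}

\begin{remark}\label{rem:hyp}
The function $g$ enters only through Lemma~\ref{lem:windows}, which uses that $g$ is constant on steps with $|J_i|\to\infty$; monotonicity of $g$ serves only to make $f$ increasing. The condition $|J_i|\to\infty$ cannot be dropped. The function $g(n)=(n+1)!-2n$ is nonnegative and increasing, and $f(n)=n+g(n)$ has $f(n)+n=(n+1)!$, so by Proposition~\ref{prop:bad} the conclusion of the theorem fails for this $f$.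
\end{remark}

\section{Growth, shifts and a congruence obstruction}\label{sec:complements}

\begin{proof}[Proof of Proposition~\ref{prop:growth}]
Fix any $q\ge1$ and write $s=\lfloor\sqrt n\rfloor$. Every nondecreasing $\mathbb Z_{\ge0}$-valued function of $s$ is a step function of $n$, with steps $[s^2,(s+1)^2)$.

\emph{Slow growth.} Let $w_0(n)=\inf_{j\ge n}w(j)$; it is nondecreasing, tends to infinity, and $w_0\le w$. Put $g(n)=\lfloor s^2\max(w_0(s^2)-q,0)\rfloor$, a nondecreasing function of $s$. Since $n<(s+1)^2\le4s^2$, we have $g(n)/n\ge\frac14\max(w_0(s^2)-q,0)-1\to\infty$. Once $w_0(s^2)\ge q$, we have $g(n)\le s^2(w_0(s^2)-q)\le n(w_0(n)-q)$, so $f(n)\le nw_0(n)\le w(n)n$.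

\emph{Fast growth.} Put $g(n)=\max\bigl(s^3,\max_{j<(s+1)^2}h(j)\bigr)$, again nondecreasing in $s$. Then $f(n)\ge g(n)\ge h(n)$ because $n<(s+1)^2$, and $f(n)/n\ge s^3/n\to\infty$.
\end{proof}

For Proposition~\ref{prop:shifts}, return to Example~\ref{ex:periodic} with $m=q+1$. There $(q+1)v\equiv0$, so the sum is $\gamma+t$, and the only freedom besides $t$ is the choice of the steps, which determines $\gamma$. We remove it by placing $A$ deep inside steps on which $g$ has a fixed residue.

\begin{proof}[Proof of Proposition~\ref{prop:shifts}]
Choose $r$ such that $I=\{i:g_i\equiv r\pmod{q+1}\}$ is infinite. Let $A$ be the set of all $n\equiv r+\tau\pmod{q+1}$ that lie in some $J_i$ with $i\in I$ at distance at least $\sqrt{|J_i|}$ from $\mathbb Z\setminus J_i$. Since $A$ lies in one residue class, $d^*(A)\le\frac1{q+1}$. For $i\in I$ it agrees with that class on an interval of length at least $|J_i|-2\sqrt{|J_i|}\to\infty$, so $d^*(A)=\frac1{q+1}$.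

Suppose $f(B)\oplus B+t\subseteq A$ with $B$ infinite, and let $\beta=\min B$. For $b\in B\setminus\{\beta\}$ the integer $b+f(\beta)+t$ is in $A$, so it lies in some $J_i$, $i\in I$, at distance at least $\sqrt{|J_i|}$ from $\mathbb Z\setminus J_i$. As $b\to\infty$ we have $i\to\infty$, so for large $b$ this distance exceeds $|f(\beta)+t|$. Then $b\in J_i$ and $g(b)\equiv r$. Among the large elements of $B$ pick $b_1<b_2$ in the same class $v$ modulo $q+1$. Then
\[
f(b_1)+b_2+t\equiv qv+r+v+t\equiv r+t\pmod{q+1},
\]
and membership in $A$ gives $t\equiv\tau$. Finally, a set of fewer than $q+1$ integers misses some class $\tau$, and the set $A$ for this $\tau$ admits none of them as a shift.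
\end{proof}

In Proposition~\ref{prop:bad} the same collapse happens modulo every $m$: if $b_1\equiv b_2$ and $b_1$ is large, then $f(b_1)+b_2+t\equiv t\pmod m$. To defeat the shift $t$ it suffices to delete the class $t$ modulo a single $m_t$, and rapidly growing moduli make the total cost small. The classes have to be truncated, since the full class $t$ modulo $m_t$ contains $t$, and deleting all of them would delete every positive integer.

\begin{proof}[Proof of Proposition~\ref{prop:bad}]
Choose $m_t\in\mathbb N$, $t\in\mathbb Z$, with $\sum_t1/m_t<\varepsilon$; for instance $m_t=\lceil2^{|t|+2}/\varepsilon\rceil$. Let $R_t=\{n\ge m_t:n\equiv t\pmod{m_t}\}$, $R=\bigcup_tR_t$ and $A=\mathbb N\setminus R$.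

\emph{Density.} The map $n\mapsto\lfloor n/m_t\rfloor$ sends $R_t\cap[1,N]$ injectively into $[1,N/m_t]$, so $|R_t\cap[1,N]|\le N/m_t$ for every $N$. The set $\bigcup_{|t|\le j}R_t$ is eventually periodic, so it has a density $\delta_j$; the sequence $(\delta_j)$ is nondecreasing and bounded by $\sum_t1/m_t$. The lower and upper densities of $R$ lie between $\delta_j$ and $\delta_j+\sum_{|t|>j}1/m_t$. Letting $j\to\infty$ shows that $d(R)$ exists and equals $\lim_j\delta_j<\varepsilon$. Thus $d(A)>1-\varepsilon$.

\emph{No pattern.} Let $B$ be infinite, $t\in\mathbb Z$ and $m=m_t$. Choose an infinite $B'\subseteq B$ inside one residue class modulo $m$. Pick $b_1\in B'$ so large that $f(b_1)\equiv-b_1\pmod m$, and then $b_2\in B'$ with $b_2>b_1$ and $f(b_1)+b_2+t\ge m$. Then $f(b_1)+b_2+t\equiv-b_1+b_2+t\equiv t\pmod m$, so this integer lies in $R_t$ and not in $A$.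

\emph{Slow examples.} Given $w(n)\to\infty$, choose $1=N_1<N_2<\cdots$ such that $w(n)\ge(k+1)!$ whenever $k\ge2$ and $n\ge N_k$, and let $f(n)=((k+1)!-1)n$ for $N_k\le n<N_{k+1}$. The ratio $f(n)/n$ is a nondecreasing sequence of positive integers tending to infinity, so $f$ is increasing. Also $f(n)\le w(n)n$ for $n\ge N_2$, and $f(n)+n=(k+1)!\,n$ is divisible by $m$ for $n\ge N_m$.

\emph{Fast examples.} Given $h$, let $f(n)=\lambda_n\,n!-n$, where $\lambda_n\in\mathbb N$ is chosen inductively so large that $f(n)\ge\max(n^2,h(n))$ and $f(n)>f(n-1)$ for $n\ge2$. Then $f(n)/n\ge n$, and $f(n)+n$ is divisible by $m$ for $n\ge m$.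
\end{proof}

In the slow examples the $N_k$ may be taken with $N_{k+1}-N_k\to\infty$, and then $f$ is again affine on longer and longer intervals. The difference from Theorem~\ref{thm:main} is that the slope $q_k=(k+1)!-1$ changes, and $q_k+1$, which for a fixed slope is the number of shifts required by Proposition~\ref{prop:shifts}, is eventually divisible by every positive integer.

\begin{thebibliography}{1}

\bibitem{Ack}
Ethan Ackelsberg, \emph{Counterexamples to generalizations of the Erd\H{o}s $B+B+t$ problem}, arXiv:2404.17383 (2024).

\end{thebibliography}
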